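\title{The exact exponent in the query complexity of sampling from log-smooth distributions}

\begin{abstract}
We consider sampling from a distribution on $\mathbb{R}^d$ with density proportional to $e^{-f}$, where $\nabla f$ is $L$-Lipschitz, the second moment is at most $M$, no convexity is assumed, and the algorithm may query $f$ and $\nabla f$. Let $\varepsilon$ be the target accuracy in total variation and $\kappa=LM/(d\varepsilon)$. For $d\ge5$ and $\varepsilon<1/200$ we show that $(36\kappa)^{d/2}$ queries suffice, and that no bound $(\alpha\kappa)^{cd}$ with $c<1/2$ and a universal constant $\alpha$ holds. More precisely, for $LM\ge 2d$ the query complexity lies between $\varepsilon(\kappa/(C_1\log \kappa))^{d/2}$ and $\varepsilon(C_2\kappa/\log\kappa)^{d/2}$ with universal $C_1,C_2$, while for $LM=d$ the family consists of a single Gaussian. The upper bounds use rejection sampling from tangent-plane envelopes, refined by querying a random subset of cells and reweighting; the lower bound hides a well in a plateau.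
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The model}
Let $\mu$ be a probability distribution on $\mathbb{R}^d$ with density proportional to $e^{-f}$. For $L,M>0$ let $\mathcal{F}(L,M,d)$ be the family of all such $\mu$ for which
\begin{itemize}
\item[(i)] $\mathbb{E}_{Y\sim\mu}\|Y\|^2\le M$;
\item[(ii)] $f$ is differentiable and $\|\nabla f(x)-\nabla f(y)\|\le L\|x-y\|$ for all $x,y\in\mathbb{R}^d$.
\end{itemize}
A function $f$ as in (ii) is called \emph{$L$-smooth}. Condition (i) says how far from the origin mass can lie, and condition (ii) says how narrow a feature of the density can be. No convexity is assumed, so $\mu$ may have many modes.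

A \emph{query} at $x\in\mathbb{R}^d$ returns $f(x)$ and $\nabla f(x)$, where $f$ is given only up to an unknown additive constant. An algorithm is randomized and adaptive, knows $L,M,d,\varepsilon$, and has unlimited exact computation between queries; only queries are counted. It must output a random point whose law $\nu$ satisfies $\mathrm{TV}(\nu,\mu)\le\varepsilon$, where $\mathrm{TV}(\nu,\mu)=\sup_A|\nu(A)-\mu(A)|$. Let $n^*=n^*(L,M,d,\varepsilon)$ be the smallest $n$ such that some algorithm makes at most $n$ queries and achieves this for every $\mu\in\mathcal{F}(L,M,d)$. Throughout,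
\[
\kappa:=\frac{LM}{d\varepsilon},
\]
and $\log$ is the natural logarithm. We work in the regime $LM\ge d\ge5$, $\varepsilon\in(0,\frac1{200})$, in which
\begin{equation}\label{eq:kappa}
\kappa\ge 1/\varepsilon>200 .
\end{equation}

For this regime, He and Zhang \cite{HZ} state a lower bound $\kappa^{\Omega(d)}$ and an upper bound $\kappa^{O(d)}$ on the number of queries. The question of the constant in the exponent comes from the same work. Call $c>0$ \emph{achievable} if there is a universal constant $\alpha>0$, independent of $L,M,d,\varepsilon$, such that $n^*\le(\alpha\kappa)^{cd}$ whenever $LM\ge d\ge5$ and $\varepsilon\in(0,\frac1{200})$. The problem is to determine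
\[
c^*=\inf\{c>0:\ c \text{ is achievable}\}.
\]

\subsection{Results}
The answer is $c^*=\frac12$, and the infimum is attained. The proofs are self-contained and do not use the bounds of \cite{HZ}.

\begin{theorem}\label{thm:main}
Let $d\ge5$ and $\varepsilon\in(0,\frac1{200})$.
\begin{itemize}
\item[(a)] If $LM\ge d$, then $n^*\le(36\kappa)^{d/2}$. Hence every $c\ge\frac12$ is achievable.
\item[(b)] If $LM\ge 2d$, then, with the universal constant $C_1=2\cdot10^5$,
\[
n^*\ \ge\ \varepsilon\Big(\frac{\kappa}{C_1\log\kappa}\Big)^{d/2}.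
\]
Hence no $c<\frac12$ is achievable, and this fails already in each fixed dimension $d\ge5$.
\end{itemize}
Consequently $c^*=\frac12$.
\end{theorem}

The two bounds differ by the factors $\varepsilon$ and $(\log\kappa)^{-d/2}$. Both factors are genuine.

\begin{theorem}\label{thm:sharp}
Let $LM\ge d\ge5$ and $\varepsilon\in(0,\frac1{200})$. With the universal constant $C_2=5000$,
\[
n^*\le\varepsilon\Big(\frac{C_2\kappa}{\log\kappa}\Big)^{d/2}.
\]
\end{theorem}

Thus for $LM\ge2d$ the order of $n^*$, up to a universal constant raised to the power $d$, is $\varepsilon(\kappa/\log\kappa)^{d/2}$. The restriction $LM\ge 2d$ in the lower bound cannot be relaxed to $LM\ge d$.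

\begin{proposition}\label{prop:endpoint}
If $LM<d$, then $\mathcal{F}(L,M,d)=\emptyset$. If $LM=d$, then $\mathcal{F}(L,M,d)=\{N(0,I/L)\}$, so $n^*=0$.
\end{proposition}

So a pointwise lower bound cannot hold at the endpoint $LM=d$; in particular the lower bound quoted above, read literally, fails there, and some condition such as $LM\ge2d$ is needed in Theorem~\ref{thm:main}(b).

\begin{corollary}\label{cor:regimes}
Fix $d\ge5$ and $\theta\in[0,1]$. If $LM\ge2d$, $\varepsilon\in(0,\frac1{200})$, $\kappa\to\infty$ and $\varepsilon=\kappa^{-\theta+o(1)}$, then $n^*=\kappa^{d/2-\theta+o(1)}$.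
\end{corollary}

\begin{proof}
Take logarithms in Theorems~\ref{thm:main}(b) and~\ref{thm:sharp} and divide by $\log\kappa$. For fixed $d$ the terms $\frac d2\log C_i$ and $\frac d2\log\log\kappa$ are $o(\log\kappa)$.
\end{proof}

The uniform exponent $\frac12$ is therefore forced by the regime $LM/d\to\infty$ at fixed $\varepsilon$, where $\theta=0$. If instead $LM/d$ stays in a bounded subset of $[2,\infty)$ and $\varepsilon\to0$, then $\theta=1$ and the exponent of $\kappa$ is exactly $\frac d2-1$.

\subsection{Where the three factors come from}\label{sec:heuristic}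
Take $L=1$, which is no loss (Section~\ref{sec:prelim}), and write $m=LM$.

\emph{The factor $\kappa^{d/2}$.} By Markov's inequality, mass of order $\varepsilon$ can sit at distance of order $R=\sqrt{m/\varepsilon}$ from the origin, and not much farther. A query at $z$ determines $f(y)$ up to $\frac12\|y-z\|^2$. At distance $\sqrt d$ this is an uncertainty $e^{O(d)}$ in the density, which a bound $(\alpha\kappa)^{cd}$ absorbs. A ball of radius $R$ holds about $(R/\sqrt d)^d=\kappa^{d/2}$ cells of radius $\sqrt d$, which suggests $c^*=\frac12$. The use of the tangent plane matters here. If $f$ were approximated by a constant on each cell, then already $f(y)=\frac12\|y\|^2$, whose gradient has size $R$ at distance $R$, would call for cells of radius $d/R$, and there are about $(R^2/d)^d=\kappa^d$ of those.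

\emph{The factor $(\log\kappa)^{-d/2}$.} To hide a mode, one must surround it by a region on which queries reveal nothing and which carries almost no mass although its volume is $\kappa^{d/2}$ times that of the mode. The mode must then have depth of order $d\log\kappa$, and by smoothness it has radius of order $\sqrt{d\log\kappa}$ rather than $\sqrt d$. Correspondingly, an algorithm can afford cells of that larger radius.

\emph{The factor $\varepsilon$.} A hidden mode of mass $O(\varepsilon)$ need only be found with probability $O(\varepsilon)$, provided that the algorithm overweights it when it is found. Section~\ref{sec:toy} works this out in a finite model.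

Section~\ref{sec:prelim} collects the tools, Section~\ref{sec:endpoint} proves Proposition~\ref{prop:endpoint}, Sections~\ref{sec:upper} and~\ref{sec:lower} prove the two parts of Theorem~\ref{thm:main}, and Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp}.

\section{Scaling, nets and rejection sampling}\label{sec:prelim}

\subsection*{Scaling} Put $y=\sqrt L\,x$ and $\tilde f(y)=f(y/\sqrt L)$. Then $\nabla\tilde f(y)=L^{-1/2}\nabla f(y/\sqrt L)$ is $1$-Lipschitz, the second moment is multiplied by $L$, a query to $\tilde f$ is a query to $f$, and total variation is preserved. Hence $n^*(L,M,d,\varepsilon)=n^*(1,LM,d,\varepsilon)$, and $\kappa$ is unchanged. Except in Section~\ref{sec:endpoint} we assume $L=1$ and write $m=LM$, so $\kappa=m/(d\varepsilon)$.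

\subsection*{Total variation} We use the triangle inequality and four standard facts. If $Y\sim\nu$ and $Y'\sim\nu'$ are defined on one probability space, then $\mathrm{TV}(\nu,\nu')\le P(Y\ne Y')$. If $\nu\ll\mu$, then $\mathrm{TV}(\nu,\mu)=\int(1-\frac{d\nu}{d\mu})_+\,d\mu$. In particular $\mathrm{TV}(\mu(\cdot\,|\,B),\mu)=\mu(B^c)$ when $\mu(B)>0$. Finally, $\mathrm{TV}((1-q)\pi+q\pi',\pi)\le q$.

\subsection*{Tangent planes} For a $1$-smooth $f$ let $\ell_z(y)=f(z)+\langle\nabla f(z),y-z\rangle$; one query at $z$ determines $\ell_z$. Since $f(y)-\ell_z(y)=\int_0^1\langle\nabla f(z+t(y-z))-\nabla f(z),y-z\rangle\,dt$,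
\begin{equation}\label{eq:tangent}
|f(y)-\ell_z(y)|\le\tfrac12\|y-z\|^2\qquad(y,z\in\mathbb{R}^d).
\end{equation}

\subsection*{Nets} Let $B(z,r)$ be the open ball, $\bar B(z,r)$ the closed ball, and $\omega_d$ the volume of the unit ball. A set is \emph{$\rho$-separated} if its points have pairwise distances at least $\rho$.

\begin{lemma}\label{lem:net}
Let $A\subset\bar B(0,r)$ be a nonempty Borel set and $\rho>0$. There is a maximal $\rho$-separated set $z_1,\dots,z_N$ in $A$, and
\[
\frac{\mathrm{vol}(A)}{\omega_d\rho^d}\le N\le\Big(1+\frac{2r}{\rho}\Big)^d .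
\]
Moreover $A$ is partitioned into Borel cells $V_1,\dots,V_N$ with $V_j\subset B(z_j,\rho)$.
\end{lemma}

\begin{proof}
For any $\rho$-separated set in $A$ the balls of radius $\rho/2$ about its points are disjoint and lie in $B(0,r+\rho/2)$. Comparing volumes gives the upper bound, and so a maximal set exists. By maximality every point of $A$ is at distance less than $\rho$ from some $z_j$, which gives the lower bound. Let $V_j$ be the set of $y\in A$ for which $j$ is the smallest index minimizing $\|y-z_j\|$.
\end{proof}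

\subsection*{Rejection sampling} Both algorithms end with the same step. Once the centers of the cells have been queried, \eqref{eq:tangent} gives an explicit upper envelope for $e^{-f}$ that overestimates it by a factor at most $e^{\rho^2}$.

\begin{lemma}\label{lem:rejection}
Let $f$ be $1$-smooth, let $V_1,\dots,V_n$ be disjoint Borel sets with $V_j\subset B(z_j,\rho)$ whose union has positive volume, let $\lambda_1,\dots,\lambda_n>0$ be known weights, and let $\pi$ be the distribution with density proportional to $h=\sum_j\lambda_je^{-f}1_{V_j}$. Let $\eta\in(0,1)$. After queries at $z_1,\dots,z_n$, at most $T=\lceil e^{\rho^2}\log(1/\eta)\rceil$ further queries produce a point with law $(1-q)\pi+q\delta_0$ for some $q\le\eta$.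
\end{lemma}

\begin{proof}
Let $g=\sum_j\lambda_je^{-\ell_{z_j}+\rho^2/2}1_{V_j}$. This function is known after the first $n$ queries, and it is integrable because the cells are bounded. By \eqref{eq:tangent}, on $V_j$
\[
h/g=e^{-f+\ell_{z_j}-\rho^2/2}\in[e^{-\rho^2},1].
\]
In each trial, draw $Y$ from the density $g/\int g$, query $Y$, and accept with probability $h(Y)/g(Y)$. Output the first accepted point, or $0$ if $T$ independent trials all fail. In one trial, $P(Y\in A,\text{ accept})=\int_Ah/\int g$, so an accepted point has law $\pi$, and acceptance has probability at least $e^{-\rho^2}$. All trials fail with probability $q\le(1-e^{-\rho^2})^T\le\exp(-Te^{-\rho^2})\le\eta$. Adding a constant to $f$ changes neither $g/\int g$ nor $h/g$.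
\end{proof}

\section{The endpoint $LM=d$}\label{sec:endpoint}

The Gaussian $N(0,I/L)$ has potential $\frac L2\|x\|^2$ and second moment $d/L$, so it lies in $\mathcal{F}(L,M,d)$ exactly when $LM\ge d$. Proposition~\ref{prop:endpoint} says that no $L$-smooth potential gives a smaller second moment. Thus $LM/d$ measures how much room the family has beyond the Gaussian.

\begin{proof}[Proof of Proposition~\ref{prop:endpoint}]
Let $\mu\in\mathcal{F}(L,M,d)$, $Y\sim\mu$, and normalize $\int e^{-f}=1$. Since $\|\nabla f(x)\|\le\|\nabla f(0)\|+L\|x\|$, we have $\mathbb{E}\|\nabla f(Y)\|^2<\infty$. By Rademacher's theorem the Lipschitz map $\nabla f$ is differentiable almost everywhere, with derivative of operator norm at most $L$, so $\Delta f=\operatorname{div}\nabla f$ satisfies $|\Delta f|\le Ld$ almost everywhere.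

A compactly supported Lipschitz vector field $F$ has $\int\operatorname{div}F=0$, because its components are absolutely continuous on lines. Fix a smooth $\chi:\mathbb{R}^d\to[0,1]$ equal to $1$ on $B(0,1)$ and supported in $B(0,2)$, put $\chi_r=\chi(\cdot/r)$ and $C=\sup\|\nabla\chi\|$. The fields $xe^{-f}$ and $\nabla f\,e^{-f}$ are locally Lipschitz, and applying the identity to their products with $\chi_r$ gives
\begin{align*}
\mathbb{E}\big[\chi_r(Y)\,(d-\langle Y,\nabla f(Y)\rangle)\big]&=-\mathbb{E}\langle\nabla\chi_r(Y),Y\rangle,\\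
\mathbb{E}\big[\chi_r(Y)\,(\Delta f(Y)-\|\nabla f(Y)\|^2)\big]&=-\mathbb{E}\langle\nabla\chi_r(Y),\nabla f(Y)\rangle .
\end{align*}
Since $\nabla\chi_r$ has norm at most $C/r$ and vanishes outside $\{r\le\|x\|\le2r\}$, the right sides are at most $2C\mu(\|x\|\ge r)$ and $\frac Cr\mathbb{E}\|\nabla f(Y)\|$ in absolute value, and they tend to $0$. Dominated convergence on the left yields
\[
d=\mathbb{E}\langle Y,\nabla f(Y)\rangle,\qquad \mathbb{E}\|\nabla f(Y)\|^2=\mathbb{E}\,\Delta f(Y)\le Ld .
\]
By the Cauchy--Schwarz inequality,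
\[
d^2\le\mathbb{E}\|Y\|^2\;\mathbb{E}\|\nabla f(Y)\|^2\le M\cdot Ld,
\]
so $LM\ge d$. If $LM=d$, equality holds throughout. Then $\mathbb{E}\|Y\|^2=d/L$, and $\nabla f(Y)=\lambda Y$ almost surely for a constant $\lambda$. As $\mu$ has a positive density and $\nabla f$ is continuous, $\nabla f(x)=\lambda x$ for all $x$. Now $d=\lambda\,\mathbb{E}\|Y\|^2=\lambda d/L$ gives $\lambda=L$, so $\mu=N(0,I/L)$. An algorithm that outputs a sample from $N(0,I/L)$ needs no query.
\end{proof}

\section{The exponent $\frac12$ is achievable}\label{sec:upper}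

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Let $R=\sqrt{2m/\varepsilon}$, $\rho=\sqrt d$ and $A=\bar B(0,R)$, so that $R/\rho=\sqrt{2\kappa}$. By Markov's inequality $\mu(A^c)\le m/R^2=\varepsilon/2$. Take the points $z_1,\dots,z_N$ and cells of Lemma~\ref{lem:net} for $A$, query all $z_j$, and apply Lemma~\ref{lem:rejection} with $\lambda_j=1$ and $\eta=\varepsilon/2$. Here $\pi=\mu(\cdot\,|\,A)$, so the output law is within $\varepsilon/2$ of $\pi$, and $\pi$ is within $\varepsilon/2$ of $\mu$.

For the count, $1\le\sqrt{2\kappa}$ gives $N\le(3\sqrt{2\kappa})^d=(18\kappa)^{d/2}$. By \eqref{eq:kappa}, $e^2\le8$, and $\log(2\kappa)+1\le2\kappa\le\kappa^{5/2}\le\kappa^{d/2}$,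
\[
T\le e^d\log(2/\varepsilon)+1\le e^d\big(\log(2\kappa)+1\big)\le(8\kappa)^{d/2}.
\]
Hence $N+T\le2(18\kappa)^{d/2}\le(36\kappa)^{d/2}$. Since $36\kappa\ge1$, this is at most $(36\kappa)^{cd}$ for every $c\ge\frac12$.
\end{proof}

\section{A finite model: one hidden cell}\label{sec:toy}

The algorithm above inspects every cell. To see whether that is necessary, strip away the geometry. Let the state space be $\{0,1,\dots,N\}$, where $0$ is a known core and $1,\dots,N$ are cells. Fix $\varepsilon<\frac19$ and $p=3\varepsilon$. The instances are $\mu_0=\delta_0$ and $\mu_i=(1-p)\delta_0+p\delta_i$ for $1\le i\le N$, and a query at a cell $j$ returns the ratio of the mass of $j$ to the mass of the core. We show that the number of queries needed lies between $\varepsilon N$ and $\lceil 9\varepsilon N\rceil$.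

The lower bound is a coupling argument, which we state in a form that also serves Section~\ref{sec:lower}. We view a randomized algorithm as a deterministic rule that chooses each query, and the output, as a function of a random seed and of the answers received so far.

\begin{lemma}\label{lem:needle}
Consider instances $0,1,\dots,N$ with target distributions $\mu_0,\dots,\mu_N$, and disjoint sets $B_1,\dots,B_N$ of query points such that a query outside $B_i$ receives the same answer on instance $i$ as on instance $0$. Suppose $\mathrm{TV}(\mu_0,\mu_i)\ge\gamma$ for $1\le i\le N$. If the output law $\nu_i$ of an algorithm on instance $i$ satisfies $\mathrm{TV}(\nu_i,\mu_i)\le\varepsilon$ for all $i$, then the expected number of its queries on instance $0$ is at least $(\gamma-2\varepsilon)N$.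
\end{lemma}

\begin{proof}
Run the algorithm on instances $0$ and $i$ with the same seed, and let $E_i$ be the event that the run on instance $0$ queries a point of $B_i$. Off $E_i$, induction on the queries shows that the two runs ask the same questions and receive the same answers, so they have the same output. Hence $\mathrm{TV}(\nu_0,\nu_i)\le P(E_i)$, and
\[
\gamma\le\mathrm{TV}(\mu_0,\nu_0)+\mathrm{TV}(\nu_0,\nu_i)+\mathrm{TV}(\nu_i,\mu_i)\le2\varepsilon+P(E_i).
\]
As the $B_i$ are disjoint, the run on instance $0$ makes at least $\sum_i1_{E_i}$ queries. Take expectations.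
\end{proof}

In the finite model, $B_i=\{i\}$ and $\gamma=p=3\varepsilon$, so at least $\varepsilon N$ queries are needed.

For the upper bound, query a uniformly random set $S$ of $n$ cells and put $s=n/N$. If every answer is zero, output $0$; this is exact on $\mu_0$. On $\mu_i$ the hidden cell is found with probability $s$. If we then sampled from $\mu_i$, the output would equal $i$ with probability $sp$, and the error $p(1-s)$ would be at most $\varepsilon$ only for $s\ge\frac23$. Instead, compensate for the chance of missing the cell: when $i\in S$, sample from the weights $1-p$ on the core and $p/s$ on $i$. The output equals $i$ with probability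
\[
s\cdot\frac{p/s}{1-p+p/s}=\frac{ps}{s+p(1-s)},
\]
so the error is
\[
p-\frac{ps}{s+p(1-s)}=\frac{p^2(1-s)}{s+p(1-s)}\le\frac{p^2}{s}.
\]
With $p=3\varepsilon$ this is at most $\varepsilon$ as soon as $s\ge9\varepsilon$. The error is quadratic in the hidden mass, and this is the source of the factor $\varepsilon$. Section~\ref{sec:lower} embeds the hard instances in $\mathbb{R}^d$ with $N\approx(\kappa/\log\kappa)^{d/2}$, and Section~\ref{sec:sharp} extends the algorithm to arbitrary $\mu$.

\section{The lower bound}\label{sec:lower}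

Throughout this section $m\ge2d$, so $\kappa\ge2/\varepsilon>400$. Write $G=(2\pi)^{d/2}=\int e^{-\|z\|^2/2}\,dz$.

\subsection{Small $\kappa$}
Suppose $\kappa/\log\kappa<101376$. Then the bound in Theorem~\ref{thm:main}(b) is less than $\varepsilon<1$, and it suffices to show $n^*\ge1$. Let $\|v\|^2=d$. The Gaussians $N(0,I)$ and $N(v,I)$ have $1$-smooth potentials and second moments $d$ and $2d\le m$. The half-space $\{\langle y,v\rangle\le d/2\}$ shows that their distance is at least $P(|\xi|\le\sqrt d/2)\ge P(|\xi|\le1)\ge 2e^{-1/2}/\sqrt{2\pi}>2\varepsilon$ for a standard normal $\xi$. An algorithm without queries has one output law, which cannot be within $\varepsilon$ of both. From now on,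
\begin{equation}\label{eq:large}
\kappa/\log\kappa\ge101376=12\cdot256\cdot33 .
\end{equation}

\subsection{The construction}
The natural analogue of $\mu_i$ is the mixture $(1-p)N(0,I)+pN(v,I)$, whose second moment $d+p\|v\|^2$ allows $\|v\|^2$ of order $m/\varepsilon$. It fails twice. Its potential has gradient $y-\sigma(y)v$ and Hessian $I-\sigma(1-\sigma)vv^{\top}$, where $\sigma(y)\in(0,1)$ is the relative weight of the second component at $y$. So one query anywhere reveals the direction of $v$, and where $\sigma=\frac12$ the Hessian has the eigenvalue $1-\|v\|^2/4$. The remedy is to keep the two Gaussian wells but to bend each of them, with curvature $-1$, into a common constant plateau. See Figure~\ref{fig:profile}.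

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.05,yscale=1.8]
\draw[->] (0,0)--(10.6,0);
\draw[->] (0,0)--(0,2.05);
\draw[thick] plot[domain=0:1.1] (\x,{\x*\x/2})
 -- plot[domain=1.1:2.2] (\x,{1.21-(2.2-\x)*(2.2-\x)/2})
 -- plot[domain=3.5:4.5] (\x,{1.21-(\x-3.5)*(\x-3.5)/2})
 -- plot[domain=4.5:6.5] (\x,{0.21+(\x-5.5)*(\x-5.5)/2})
 -- plot[domain=6.5:7.5] (\x,{1.21-(7.5-\x)*(7.5-\x)/2})
 -- plot[domain=9:10.2] (\x,{1.21+(\x-9)*(\x-9)/2});
\draw[dashed] (3.5,1.21)--(7.5,1.21);
\draw[dotted] (0,1.21) node[left] {$a^2$} --(2.2,1.21);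
\draw[dotted] (0,0.21) node[left] {$\log(1/p)$} --(5.5,0.21);
\draw[<->] (3.5,1.42)--(7.5,1.42) node[midway,above] {$4b$};
\draw (2.2,0.04)--(2.2,-0.04) node[below] {$2a$};
\draw (5.5,0.04)--(5.5,-0.04) node[below] {$\|v_i\|$};
\draw (9,0.04)--(9,-0.04) node[below] {$R$};
\end{tikzpicture}
\caption{The potential $f_i$ along the ray from the origin through $v_i$ (not to scale): a central well of depth $a^2$, a plateau at height $a^2$ out to radius $R$, a quadratic wall, and a hidden well of depth $b^2=a^2-\log(1/p)$ and radius $2b$ at $v_i$. The base potential $f_0$ follows the dashed line instead and agrees with $f_i$ everywhere else.}\label{fig:profile}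
\end{figure}

For $t>0$ define the profile
\[
\varphi_t(s)=\begin{cases}s^2/2,&0\le s\le t,\\ t^2-(2t-s)^2/2,&t\le s\le2t,\\ t^2,&s\ge2t.\end{cases}
\]
Its derivative equals $s$, $2t-s$, $0$ on the three intervals. So $\varphi_t$ is $C^1$, $0\le\varphi_t'(s)\le s$, and $\varphi_t''\in\{1,-1,0\}$ off $\{t,2t\}$. Moreover
\begin{equation}\label{eq:quarter}
\varphi_t(s)-\tfrac{s^2}4=\tfrac34(2t-s)\big(s-\tfrac{2t}3\big)\ge0\qquad(t\le s\le 2t).
\end{equation}

Three requirements fix the parameters. A well of relative mass $p=3\varepsilon$ within distance $R$ contributes at most about $pR^2$ to the second moment, and we allot it $m/4$. The plateau has volume up to $G(e\kappa)^{d/2}$ and must carry mass much smaller than $\varepsilon$, so its height $a^2$ must be a multiple of $d\log\kappa$. The bottom of the hidden well must lie $\log(1/p)$ above the bottom of the central well. Accordingly, set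
\[
p=3\varepsilon,\qquad b^2=32d\log\kappa,\qquad a^2=b^2+\log(1/p),\qquad R^2=\frac{m}{12\varepsilon}=\frac{d\kappa}{12}.
\]
Since $0<\log(1/p)\le\log\kappa$, we have $b\le a$ and $a^2\le33d\log\kappa$, and \eqref{eq:large} gives $R\ge16a$.

Let $v_1,\dots,v_N$ be a maximal $4b$-separated set in the shell $\{4a\le\|v\|\le R/2\}$, and let $B_i=B(v_i,2b)$. These balls are disjoint. They lie in $\{2a\le\|y\|\le R\}$, because $4a-2b\ge2a$ and $R/2+2b\le R/2+2a\le R$. By Lemma~\ref{lem:net} and $4a\le R/4$,
\begin{equation}\label{eq:count}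
N\ge\frac{(R/2)^d-(R/4)^d}{(4b)^d}\ge\frac12\Big(\frac{R^2}{64b^2}\Big)^{d/2}=\frac12\Big(\frac{\kappa}{24576\log\kappa}\Big)^{d/2}.
\end{equation}
Define
\[
f_0(y)=\varphi_a(\|y\|)+\tfrac12(\|y\|-R)_+^2,\qquad f_i(y)=f_0(y)-b^2+\varphi_b(\|y-v_i\|)\quad(1\le i\le N),
\]
and let $\mu_i$ have density proportional to $e^{-f_i}$. On $\{2a\le\|y\|\le R\}$ we have $f_0=a^2$. Hence $f_i=a^2-b^2+\varphi_b(\|\cdot-v_i\|)$ on $B_i$, while off $B_i$ both $\varphi_b(\|\cdot-v_i\|)-b^2$ and its gradient vanish, so that $f_i=f_0$ and $\nabla f_i=\nabla f_0$ there.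

\begin{lemma}\label{lem:smooth}
Each $f_i$, $0\le i\le N$, is $1$-smooth.
\end{lemma}

\begin{proof}
The functions $f_0$ and $\varphi_b(\|\cdot-v_i\|)$ are radial with $C^1$ profiles that are quadratic near the center, so $f_i$ is $C^1$. Off finitely many spheres, $f_i$ is locally of the form $\text{const}+\psi(\|y-w\|)$ with $w\in\{0,v_i\}$ and $\psi$ one of $\varphi_a$, $\varphi_b$, $\frac12(s-R)_+^2$, and it is $C^2$ there. At $y=w$ the Hessian is $I$. At distance $s>0$ from $w$ it has the eigenvalue $\psi''(s)$ in the radial direction and $\psi'(s)/s$ in the others. Here $\psi''\in\{-1,0,1\}$ and $0\le\psi'(s)\le s$; for the wall, $\psi'(s)=(s-R)_+$. So the Hessian has operator norm at most $1$. A segment from $x$ to $y$ meets each sphere in at most two points, and $t\mapsto\nabla f_i(x+t(y-x))$ is continuous and has derivative of norm at most $\|y-x\|$ off these points. Hence $\|\nabla f_i(y)-\nabla f_i(x)\|\le\|y-x\|$.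
\end{proof}

\subsection{Mass and second moment}
We must show that only the Gaussian parts of the two wells matter. The weight $1+\|y\|^2$ treats mass and second moment at once. Put
\[
\tau=3\cdot10^{-10}\kappa^{-d}\le10^{-9}\varepsilon,
\]
where we used $\kappa^{-d}\le\kappa^{-1}\le\varepsilon$.

\begin{lemma}\label{lem:mass}
\begin{itemize}
\item[(a)] For $t\ge b$: $\displaystyle\int_{\|z\|\ge t}(1+\|z\|^2)e^{-\|z\|^2/4}\,dz\le\tfrac13\tau G$.
\item[(b)] $\displaystyle\int_{\|y\|\ge2a}(1+\|y\|^2)e^{-f_0(y)}\,dy\le\tfrac13\tau G$.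
\end{itemize}
\end{lemma}

\begin{proof}
(a) From $1+u\le16+u\le16e^{u/16}$ we get $(1+\|z\|^2)e^{-\|z\|^2/4}\le16e^{-\|z\|^2/16}e^{-\|z\|^2/8}$. Since $\int e^{-\|z\|^2/8}dz=2^dG$ and $e^{-t^2/16}\le e^{-b^2/16}=\kappa^{-2d}$, the integral is at most $16(2/\kappa)^d\kappa^{-d}G$, and $16(2/\kappa)^d\le16\cdot200^{-5}\le10^{-10}$.

(b) We have $\Gamma(x+1)=\int_0^\infty s^xe^{-s}ds\ge\int_x^\infty x^xe^{-s}ds=(x/e)^x$, so $\omega_d=\pi^{d/2}/\Gamma(\frac d2+1)\le(2\pi e/d)^{d/2}$. With $R^2\le d\kappa$ this gives
\[
\omega_dR^d\le G(eR^2/d)^{d/2}\le G(e\kappa)^{d/2}.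
\]
The plateau $\{2a\le\|y\|\le R\}$ contributes at most $e^{-a^2}(1+R^2)\omega_dR^d\le2e^{-a^2}\omega_dR^{d+2}$. For the wall, use polar coordinates with $\|y\|=R+u$. Since $R^2\ge2d$ and $(d+1)^2\le2d^2$, we have $(d+1)/R\le\sqrt d$, so $(R+u)^{d+1}\le R^{d+1}e^{\sqrt d\,u}$. Therefore
\begin{align*}
\int_{\|y\|>R}(1+\|y\|^2)e^{-(\|y\|-R)^2/2}dy&\le2d\omega_d\int_0^\infty(R+u)^{d+1}e^{-u^2/2}du\\
&\le2d\omega_dR^{d+1}e^{d/2}\int_{0}^\infty e^{-(u-\sqrt d)^2/2}du\le6d\,e^{d/2}\omega_dR^{d+1},
\end{align*}
because $\sqrt{2\pi}\le3$. Adding the two contributions,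
\[
\int_{\|y\|\ge2a}(1+\|y\|^2)e^{-f_0}\le e^{-a^2}\,8d\,e^{d/2}\,\omega_dR^{d}\cdot R^2\le e^{-a^2}\,8d^2e^d\kappa^{d/2+1}G .
\]
Now $e^{-a^2}=p\kappa^{-32d}\le\kappa^{-32d}$, $8d^2e^d\le8e^{2d}\le64^d\le\kappa^d$, and $\frac d2+1\le d$. So the integral is at most $\kappa^{-30d}G\le10^{-10}\kappa^{-d}G$.
\end{proof}

By \eqref{eq:quarter}, part (a) bounds $\int_{t\le\|z\|\le2t}(1+\|z\|^2)e^{-\varphi_t(\|z\|)}dz$ for $t\in\{a,b\}$. It also bounds $\int_{\|z\|\ge t}e^{-\|z\|^2/2}dz$. We draw three conclusions. First,
\begin{equation}\label{eq:core}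
\int_{\|y\|\ge a}(1+\|y\|^2)e^{-f_0}\le\tau G,\qquad(1-\tau)G\le\int_{\|y\|\le a}e^{-f_0}\le G,
\end{equation}
so $Z_0:=\int e^{-f_0}$ lies in $[(1-\tau)G,(1+\tau)G]$. Second, since $e^{b^2-a^2}=p$,
\begin{equation}\label{eq:well}
W:=\int_{B_i}e^{-f_i}=p\int_{\|z\|<2b}e^{-\varphi_b(\|z\|)}dz\in[p(1-\tau)G,\ p(1+\tau)G].
\end{equation}
Third, for $i\ge1$ the normalizing constant $Z_i=\int e^{-f_i}$ is at least $\int_{\|y\|\le a}e^{-f_0}+W$ and at most $Z_0+W$, so
\begin{equation}\label{eq:Z}
(1-\tau)(1+p)G\le Z_i\le(1+\tau)(1+p)G .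
\end{equation}

\begin{lemma}\label{lem:family}
All $\mu_i$ belong to $\mathcal{F}(1,m,d)$, and $\mathrm{TV}(\mu_0,\mu_i)\ge2.9\,\varepsilon$ for $1\le i\le N$.
\end{lemma}

\begin{proof}
Smoothness is Lemma~\ref{lem:smooth}. Let $i\ge1$ and split $\int\|y\|^2e^{-f_i}$ into three parts. The ball $\{\|y\|\le a\}$ contributes at most $\int\|y\|^2e^{-\|y\|^2/2}dy=dG$. The set $\{\|y\|\ge a\}\setminus B_i$ contributes at most $\tau G$ by \eqref{eq:core}. The ball $B_i$ contributes at most $R^2W\le\frac m4(1+\tau)G$ by \eqref{eq:well} and $R^2p=m/4$. Using $d\le m/2$ and \eqref{eq:Z},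
\[
\mathbb{E}_{\mu_i}\|Y\|^2\le\frac{\frac m2+\tau+\frac m4(1+\tau)}{1-\tau}\le m,
\]
where the last inequality is equivalent to $\tau(1+\frac54m)\le\frac m4$, which holds as $m\ge10$ and $\tau\le10^{-9}$. For $\mu_0$ the third part is absent and $\mathbb{E}_{\mu_0}\|Y\|^2\le(d+\tau)/(1-\tau)$ obeys the same bound.

Since $p<0.015$, \eqref{eq:well} and \eqref{eq:Z} give
\[
\mu_i(B_i)\ge\frac{p(1-\tau)}{(1+\tau)(1+p)}\ge\frac{3\varepsilon(1-2\tau)}{1.015}\ge2.94\,\varepsilon,
\]
while $B_i\subset\{\|y\|\ge a\}$ and \eqref{eq:core} give $\mu_0(B_i)\le\tau/(1-\tau)\le0.01\,\varepsilon$.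
\end{proof}

This is where $LM\ge2d$ enters: the central well uses up $d$ of the second-moment budget $m$, and a fixed fraction of $m$ must be left for the hidden well. At $m=d$ nothing is left, in accordance with Proposition~\ref{prop:endpoint}.

\subsection{Conclusion}

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Small $\kappa$ was treated above, so assume \eqref{eq:large}. Let the oracle on instance $i$ return $f_i$ and $\nabla f_i$. These agree with $f_0$ and $\nabla f_0$ off $B_i$; here we use that the potential is given without its normalizing constant. Lemmas~\ref{lem:needle} and~\ref{lem:family}, with $\gamma=2.9\,\varepsilon$, and \eqref{eq:count} give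
\[
n^*\ge0.9\,\varepsilon N\ge0.45\,\varepsilon\Big(\frac{\kappa}{24576\log\kappa}\Big)^{d/2}\ge\varepsilon\Big(\frac{\kappa}{49152\log\kappa}\Big)^{d/2},
\]
because $0.45\ge2^{-5/2}\ge2^{-d/2}$. Since $49152\le C_1$, the bound follows.

Now fix $c<\frac12$, $\alpha>0$, any $d\ge5$ and $\varepsilon=\frac1{400}$, and let $LM\to\infty$. Then $\kappa=400LM/d\to\infty$ and
\[
\frac{n^*}{(\alpha\kappa)^{cd}}\ge\frac{\kappa^{(1/2-c)d}}{400\,\alpha^{cd}(C_1\log\kappa)^{d/2}}\to\infty .
\]
So $n^*\le(\alpha\kappa)^{cd}$ is violated for large $LM$, and $c$ is not achievable. With part (a), $c^*=\frac12$.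
\end{proof}

\begin{remark}
In the range \eqref{eq:large}, Lemma~\ref{lem:needle} bounds even the expected number of queries on the single instance $f_0$.
\end{remark}

\section{The sharp upper bound}\label{sec:sharp}

We modify the algorithm of Section~\ref{sec:upper} in two ways. First, the net costs about $(R/\rho)^d$ queries and rejection costs about $e^{\rho^2}$; with $\rho=\sqrt d$ the second cost is far below the first, so we enlarge $\rho^2$ to $\frac d5\log\kappa$. Second, we query only a random fraction of the cells and reweight, as in Section~\ref{sec:toy}. The difficulty is that the error $p^2/s$ found there is small only if the mass $p$ at stake is small, and a cell near the origin may carry a constant fraction of the mass. Markov's inequality resolves this: the mass beyond radius $r$ is at most $m/r^2$. So we cut space into dyadic shells and sample sparsely in the outer shells, which contain most of the cells and little mass, and fully in the innermost one.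

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $u=\log\kappa>5$, $\rho^2=\frac d5u$ and $r_k=2^k\sqrt m$. Let $K$ be the least integer with $4^{-K}\le\varepsilon/4$, so $4^K<16/\varepsilon$. Put $A_0=\{\|y\|\le r_0\}$ and $A_k=\{r_{k-1}<\|y\|\le r_k\}$ for $1\le k\le K$. By Markov's inequality,
\[
\mu(A_k)\le p_k:=4^{1-k}\quad(0\le k\le K),\qquad\delta:=\mu(\|y\|>r_K)\le4^{-K}\le\varepsilon/4;
\]
the case $k=0$ is trivial. Apply Lemma~\ref{lem:net} to each $A_k$. This gives $N_k$ cells in $A_k$, with
\begin{equation}\label{eq:Nk}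
N_k\le\big(3\max\{1,r_k/\rho\}\big)^d\le3^d+(3r_k/\rho)^d .
\end{equation}
Index all cells together as $V_j$, with centers $z_j$, and let $k(j)$ be the shell of $V_j$.

Shell $k$, sampled at rate $s_k$, will contribute at most $p_k^2/s_k$ to the error. We choose $s_k$ so that these errors form a geometric series with sum below $\varepsilon/4$:
\[
s_k=\min\Big\{1,\frac{16\,p_k^2\,2^{(K-k)/2}}{\varepsilon}\Big\},\qquad n_k=\lceil s_kN_k\rceil,\qquad\bar s_k=\frac{n_k}{N_k}\in[s_k,1].
\]
Note that $s_0=1$, and that $\bar s_k=1$ whenever $s_k=1$. Write $t_j=\bar s_{k(j)}$.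

\emph{The algorithm.} Independently for each $k$, choose a uniformly random set of exactly $n_k$ cells of $A_k$, and let $S$ be the set of all chosen indices. (Fixing the number makes the query count deterministic.) Query $z_j$ for $j\in S$. Then apply Lemma~\ref{lem:rejection} to the cells $V_j$, $j\in S$, with $\lambda_j=1/t_j$ and $\eta=\varepsilon/4$; its target is the distribution $\pi_S$ with density proportional to $\sum_{j\in S}t_j^{-1}e^{-f}1_{V_j}$. These cells cover $A_0$, so their union has positive volume.

\emph{Accuracy.} Given $S$, the output law is within $\varepsilon/4$ of $\pi_S$. Averaging over $S$, the output law is within $\varepsilon/4$ of $\nu=\mathbb{E}_S\pi_S$. Let $w_j=\mu(V_j)$, $\xi_j=1_{\{j\in S\}}/t_j$ and $\hat Z=\sum_l\xi_lw_l\ge\mu(A_0)>0$. On $V_j$ the density of $\pi_S$ with respect to $\mu$ is $\xi_j/\hat Z$, so that of $\nu$ is $\mathbb{E}[\xi_j/\hat Z]$. Since $P(j\in S)=t_j$, this equals $\mathbb{E}[1/\hat Z\mid j\in S]$. We need a lower bound for it, hence by Jensen's inequality an upper bound for $\mathbb{E}[\hat Z\mid j\in S]$.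

For $l\ne j$ we have $\mathbb{E}[\xi_l\mid j\in S]\le1$. Indeed, if $k(l)\ne k(j)$ this is an equality by independence, and if $k(l)=k(j)=k$ then $N_k\ge2$ and $P(l\in S\mid j\in S)=\frac{n_k-1}{N_k-1}\le\frac{n_k}{N_k}$. With $\sum_lw_l\le1$ this gives $\mathbb{E}[\hat Z\mid j\in S]\le w_j/t_j+1-w_j$. By convexity of $x\mapsto1/x$ and $\frac1{1+x}\ge1-x$,
\[
\mathbb{E}[\xi_j/\hat Z]\ge\frac1{\mathbb{E}[\hat Z\mid j\in S]}\ge\frac1{1+w_j(t_j^{-1}-1)}\ge1-w_j(t_j^{-1}-1).
\]
Outside $\bar B(0,r_K)$ the density of $\nu$ is $0$. Shells with $s_k=1$ have $t_j^{-1}-1=0$, and in any shell $\sum_{k(j)=k}w_j^2\le\mu(A_k)^2\le p_k^2$. Therefore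
\[
\mathrm{TV}(\nu,\mu)\le\delta+\sum_jw_j^2(t_j^{-1}-1)\le\delta+\sum_{k:\,s_k<1}\frac{p_k^2}{s_k}\le\frac\varepsilon4+\frac\varepsilon{16}\sum_{i\ge0}2^{-i/2}\le\frac\varepsilon2,
\]
as $\sum_{i\ge0}2^{-i/2}=2+\sqrt2<3.42$. The total error is at most $\frac34\varepsilon$.

\emph{Queries at centers.} By \eqref{eq:Nk}, $n_k\le1+3^d+s_k(3r_k/\rho)^d$. Since $p_k=4\cdot4^{-K}4^{K-k}\le\varepsilon4^{K-k}$, we have $s_k\le16\,\varepsilon\,2^{4.5(K-k)}$, while $r_k=2^{-(K-k)}r_K$. Moving inward by one shell thus multiplies the bound on the rate by $2^{4.5}$ and the bound on the number of cells by $2^{-d}$. Because $d\ge5>4.5$ the outermost shell dominates: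
\[
\sum_{k=0}^Ks_k\Big(\frac{3r_k}\rho\Big)^d\le16\,\varepsilon\Big(\frac{3r_K}\rho\Big)^d\sum_{i\ge0}2^{-i/2}\le55\,\varepsilon\Big(\frac{3r_K}\rho\Big)^d .
\]
Now $r_K^2=4^Km\le16m/\varepsilon=16d\kappa$, so $9r_K^2/\rho^2\le720\kappa/u$, and $55\le5^{5/2}\le5^{d/2}$. Also $4^K<16\kappa$ gives $K+1\le u+3$, and $1+3^d\le16^{d/2}$. Hence
\begin{equation}\label{eq:centers}
\sum_kn_k\le(u+3)\,16^{d/2}+\varepsilon\Big(\frac{3600\kappa}u\Big)^{d/2}.
\end{equation}

\emph{Queries in rejection sampling.} Since $e^{\rho^2}=\kappa^{d/5}$ and $1/\varepsilon\le\kappa$, we have $T\le\kappa^{d/5}(\log(4\kappa)+1)\le\kappa^{d/5}(u+3)$. To compare this with the main term, use $e^{u/10}\ge eu/10$, which gives $40e^{u/5}/u\ge4e\cdot e^{u/10}\ge10e^{u/10}>1$. Then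
\[
\Big(\frac{40e^{u/5}}u\Big)^{d/2}\ge10^{5/2}e^{u/4}\ge10^{5/2}\Big(1+\frac u4\Big)\ge u+3,
\]
that is, $u+3\le\kappa^{d/10}(40/u)^{d/2}$. Since $\frac d2-\frac{3d}{10}=\frac d5\ge1$ and $1/\kappa\le\varepsilon$,
\begin{equation}\label{eq:small}
\kappa^{d/5}(u+3)\le\kappa^{3d/10}\Big(\frac{40}u\Big)^{d/2}\le\kappa^{d/2-1}\Big(\frac{40}u\Big)^{d/2}\le\varepsilon\Big(\frac{40\kappa}u\Big)^{d/2}.
\end{equation}
This bounds $T$, and it bounds the first term of \eqref{eq:centers} by $\varepsilon(640\kappa/u)^{d/2}$. As $x^{d/2}+y^{d/2}\le(x+y)^{d/2}$ for $x,y\ge0$, the total number of queries is at most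
\[
\varepsilon\Big(\frac\kappa u\Big)^{d/2}\big(3600^{d/2}+640^{d/2}+40^{d/2}\big)\le\varepsilon\Big(\frac{4280\,\kappa}{u}\Big)^{d/2}\le\varepsilon\Big(\frac{5000\,\kappa}{\log\kappa}\Big)^{d/2}.
\]
\end{proof}

\begin{thebibliography}{1}
\bibitem{HZ} Yuchen He, Chihao Zhang, \emph{On the query complexity of sampling from non-log-concave distributions}, arXiv:2502.06200 (2025).
\end{thebibliography}
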